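# Letter frequencies in a sequence that prescribes its own block lengths

## Almost sure balance for a Markov directing sequence

Let $\mathbb T=(T_n)_{n\ge1}$ be a sequence over $\{1,2\}$ with $T_1=1$, called the directing sequence. The directed sequence $X=X_1X_2X_3\dots$ is the unique sequence over $\{1,2\}$ with
$$X=T_1^{X_1}\,T_2^{X_2}\,T_3^{X_3}\cdots ,\tag{1}$$
where $a^k$ means $k$ copies of the letter $a$. For a finite word $w$, $|w|$ is its length and $|w|_a$ the number of letters $a$ in it.

**Theorem 1.** Let $p\in\,]0,1[$ and let $\mathbb T$ be a Markov chain over $\{1,2\}$ with initial value $T_1=1$, whose transition probability from $1$ to $2$, and from $2$ to $1$, is $p$. Then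
$$\lim_{n\to\infty}\frac{|X_1\cdots X_n|_1}{n}=\frac12\qquad\text{almost surely.}$$

The sequence $X$ is written block by block: the $k$-th block consists of copies of $T_k$, and the number of copies is $X_k$, a letter of the same sequence. Adjacent blocks carrying the same letter are not merged. So $\mathbb T$ says what to write and $X$ itself says how often. The theorem says that if the letters come from a symmetric two-state chain, then the two letters are equally frequent in $X$, with probability one.

The problem comes from Chloé Boisson, Damien Jamet and Irène Marcovici, "On a probabilistic extension of the Oldenburger-Kolakoski sequence", arXiv:2301.01116 (2023). It is a known result that in this setting $\mathbb P(X_n=1)\to\frac12$, hence $\mathbb E(|X_1\cdots X_n|_1)/n\to\frac12$. Theorem 1 concerns individual realizations, and its proof below does not use that result.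

After Theorem 1 we prove two stronger statements: Theorem 2 treats general directing processes and the frequencies of all finite words, and Theorem 3 gives the exact size of the fluctuations in the setting of Theorem 1.

## Writing a directed sequence by hand

Put $w_0=$ the empty word and $w_k=T_1^{X_1}\cdots T_k^{X_k}$. Since each $X_i\ge1$,
$$|w_k|=X_1+\dots+X_k\ge k .$$
The sequence $X$ begins with $w_{k-1}T_k$, a word of length at least $k$. So the rule is
$$X_k=\text{the }k\text{-th letter of }w_{k-1}T_k,\qquad w_k=w_{k-1}T_k^{X_k}.\tag{2}$$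
This shows that a solution of (1) is unique. Conversely, the words produced by (2) extend one another and have length at least $k$, so they define an infinite sequence. Its $k$-th letter is the number $X_k$ used in (2), because $w_{k-1}T_k$ is a prefix of $w_k$. So $X$ exists.

Take $T=1,1,2,1,2,2,\dots$. Then $X_1=1$ and $w_1=1$. Next $X_2$ is the second letter of $1\cdot1$, so $X_2=1$ and $w_2=11$. The third letter of $11\cdot 2$ is $2$, so $X_3=2$ and $w_3=1122$. From here on the block lengths are already on the page: $X_4=2$ gives $w_4=112211$, then $X_5=1$ gives $w_5=1122112$, and $X_6=1$ gives $w_6=11221122$. We also know already that $X_7=2$ and $X_8=2$, although $T_7$ and $T_8$ have not been chosen.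

If $T$ alternates $1,2,1,2,\dots$, the rule gives $1,\ 122,\ 12211,\ 122112,\ 1221121,\ 122112122,\dots$. This is the Oldenburger-Kolakoski sequence. It would correspond to $p=1$, which Theorem 1 excludes. At the other excluded end, $p=0$, we get $T=X=111\dots$, and the conclusion is false.

In the example the writing ran ahead of the reading: after $4$ blocks, $6$ letters were known. In general
$$|w_k|-k=\sum_{i\le k}(X_i-1),\tag{3}$$
which over $\{1,2\}$ is the number of $2$'s among $X_1,\dots,X_k$. We call $|w_k|-k$ the gap at time $k$.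

## What is known at time $k$, and an averaging lemma

Let $\mathcal F_n=\sigma(T_1,\dots,T_n)$. By induction on (2):

**(F1)** The word $w_k$ (hence $|w_k|$ and all its letters) is $\mathcal F_k$-measurable. In particular, for each $i$, $X_i\mathbf 1[|w_k|\ge i]$ is $\mathcal F_k$-measurable.

Indeed $w_0$ is constant. If $w_{k-1}$ is $\mathcal F_{k-1}$-measurable, then $X_k$ is a function of $w_{k-1}$ and $T_k$, and so is $w_k$. On $\{|w_k|\ge i\}$, $X_i$ is the $i$-th letter of $w_k$; this gives the last claim. The indicator matters: $X_6$ is not in general a function of $T_1,\dots,T_4$, but in the example $|w_4|=6$, so there it can be read off at time $4$.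

We use two textbook facts. A martingale bounded in $L^2$ converges almost surely. Kronecker's lemma says that if $\sum_k d_k/k$ converges, then $\frac1K\sum_{k\le K}d_k\to0$.

**Lemma 1.** Let $m\ge1$, $l\ge0$. Let $(d_i)_{i>m}$ be uniformly bounded random variables with $d_i$ being $\mathcal F_{i+l}$-measurable and $E[d_i\mid\mathcal F_{i-m}]=0$. Then $\frac1n\sum_{m<i\le n}d_i\to0$ a.s.

*Proof.* For $m=1$, $l=0$ the $d_i$ are martingale differences. In general we thin out the indices to return to that case. Split $\{i>m\}$ into the residue classes mod $m+l$, and consider one class $i_0<i_1<\dots$, $i_k=i_0+k(m+l)$. Put $\mathcal G_k=\mathcal F_{i_k+l}$. Then $d_{i_k}$ is $\mathcal G_k$-measurable, and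
$$\mathcal G_{k-1}=\mathcal F_{i_k-(m+l)+l}=\mathcal F_{i_k-m},$$
so $E[d_{i_k}\mid\mathcal G_{k-1}]=0$ for $k\ge1$. Hence $\sum_{k=1}^K d_{i_k}/k$ is a martingale in $K$. Its increments are orthogonal, so its second moment is at most $\sup_i\|d_i\|_\infty^2\sum_k k^{-2}<\infty$, and it converges a.s. Kronecker's lemma gives $\frac1K\sum_{k\le K}d_{i_k}\to0$ a.s. Among the indices up to $n$, the class contains at most $n$ of them, so its contribution to the sum up to $n$ is $o(n)$. There are $m+l$ classes; add them up. $\square$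

## The imbalance as a weighted sum, and the case of a fair coin

Put $\varepsilon_i=+1$ if $T_i=1$, $\varepsilon_i=-1$ if $T_i=2$, and $\lambda=1-2p\in\,]-1,1[$. The chain stays with probability $1-p$ and flips with probability $p$, so $E[\varepsilon_i\mid\mathcal F_{i-1}]=\lambda\varepsilon_{i-1}$ for $i\ge2$. Iterating,
$$E[\varepsilon_i\mid\mathcal F_{i-m}]=\lambda^m\varepsilon_{i-m}\qquad(i>m\ge1).\tag{4}$$
The $i$-th block contributes $X_i$ letters, all equal to $T_i$, so
$$D_n:=|w_n|_1-|w_n|_2=\sum_{i=1}^nX_i\varepsilon_i .\tag{5}$$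
We want $D_n=o(n)$. The law of large numbers for $\mathbb T$ alone gives $\sum_{i\le n}\varepsilon_i=o(n)$. But in (5) the letter $T_i$ is weighted by $X_i$, which is built from the same randomness, so a separate argument is needed.

Try $p=\frac12$. Then $\lambda=0$, and $T_2,T_3,\dots$ are independent fair coins. Suppose that some earlier $X_i$ equals $2$. Then $|w_{i-1}|\ge i$, so the weight $X_i$ is already written at time $i-1$, while the coin $T_i$ is tossed afterwards. So $E[X_i\varepsilon_i\mid\mathcal F_{i-1}]=X_i\cdot0=0$. Apart from the initial blocks written before the first $2$ appears, $D_n$ is a sum of bounded martingale differences, and $D_n/n\to0$ by Lemma 1 with $m=1$, $l=0$.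

For general $p$ the natural first attempt is to repeat this. Let $W_i=X_i\mathbf 1[|w_{i-1}|\ge i]$, which is $\mathcal F_{i-1}$-measurable and equals $X_i$ once a $2$ has appeared. Lemma 1 applied to $W_i(\varepsilon_i-\lambda\varepsilon_{i-1})$ gives
$$D_n=\lambda\sum_{1<i\le n}W_i\,\varepsilon_{i-1}+o(n).$$
Here the argument stops. The new sum pairs each block length with the letter of the *previous* block; it is not $D_n$, and this identity gives no equation for it. All that remains is the trivial estimate: the sum is at most $|w_n|$ in absolute value, so $\limsup|D_n|/|w_n|\le|\lambda|$. For $p=\frac1{10}$, $\lambda=\frac45$, this places the limit points of $|w_n|_1/|w_n|$ in $[0.1,\,0.9]$ and no better.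

## Conditioning further back than one step

The first attempt conditioned on $\mathcal F_{i-1}$ because that made $X_i$ known. But $X_i$ is usually known much earlier: by (3), the gap between writing and reading keeps growing. For any fixed $m$, the letter $X_i$ is eventually written already at time $i-m$. Conditioning there, (4) produces the factor $\lambda^m$ in place of $\lambda$. Then the trivial bound on the remaining sum is good enough, because $m$ is ours to choose.

### Proof of Theorem 1

**Step (a). The gap tends to infinity.** This step makes every fixed lag $m$ available. By (3), $|w_k|-k=\#\{i\le k:X_i=2\}$, which is nondecreasing in $k$. So we must show that $X$ contains infinitely many $2$'s. For each $n$ and $r\ge1$, the conditional probability given $\mathcal F_n$ that $T_{n+1}=\dots=T_{n+r}=1$ is at most $(1-p)^{r-1}$, which tends to $0$ as $r\to\infty$ because $p>0$. So for each $n$, a.s. a $2$ occurs in $\mathbb T$ after time $n$. Taking all $n$ together, $T_n=2$ infinitely often a.s. Each block $T_n^{X_n}$ is nonempty, so $X$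 has infinitely many $2$'s, and $|w_k|-k\to\infty$ a.s.

**Step (b). $D_n/n\to0$ a.s.** This step carries out the conditioning at lag $m$. Fix $m\ge1$ and for $i>m$ put
$$W_i=X_i\,\mathbf 1\big[|w_{i-m}|\ge i\big].$$
In the example $T=1,1,2,1,2,2$ with $m=2$: $W_6=X_6=1$ because $|w_4|=6$, whereas $W_5=0$ because $|w_3|=4<5$.

By (F1), $W_i$ is $\mathcal F_{i-m}$-measurable, and $0\le W_i\le2$. By Step (a), a.s. $|w_{i-m}|-(i-m)\ge m$ for all large $i$, which says $|w_{i-m}|\ge i$. So a.s. $W_i=X_i$ for all large $i$, and replacing $X_i$ by $W_i$ in (5) costs only a finite (random) amount. Let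
$$d_i=W_i\big(\varepsilon_i-\lambda^m\varepsilon_{i-m}\big),\qquad i>m .$$
Then $|d_i|\le4$, $d_i$ is $\mathcal F_i$-measurable, and, taking $W_i$ out of the conditional expectation, (4) gives $E[d_i\mid\mathcal F_{i-m}]=0$. Lemma 1 with $l=0$ yields, a.s.,
$$D_n=\sum_{m<i\le n}W_i\varepsilon_i+O(1)=\lambda^m\sum_{m<i\le n}W_i\varepsilon_{i-m}+o(n).$$
The last sum is at most $2n$ in absolute value, so $\limsup_n|D_n|/n\le2|\lambda|^m$ a.s. This holds for every $m\ge1$ outside one null set, and $|\lambda|<1$. Let $m\to\infty$: $D_n/n\to0$ a.s.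

**Step (c). From block ends to all positions.** So far we control only prefixes $w_n$. Let $N\ge1$ and let $n$ satisfy $|w_{n-1}|<N\le|w_n|$. Since $|w_{n-1}|\ge n-1$ and $|w_n|\le2n$,
$$n\le|w_{n-1}|+1\le N\le2n ,$$
so $n\to\infty$ as $N\to\infty$. Put $\Delta_N=|X_1\cdots X_N|_1-|X_1\cdots X_N|_2$. The prefix $X_1\cdots X_N$ is $w_n$ with at most one letter removed, so $|\Delta_N-D_n|\le1$. As $n\le N$,
$$\frac{|\Delta_N|}N\le\frac{|D_n|}{n}+\frac1N\longrightarrow0\quad\text{a.s.}$$
Finally $|X_1\cdots X_N|_1=(N+\Delta_N)/2$. This proves Theorem 1. $\blacksquare$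

Both hypotheses on $p$ were used: $p>0$ opens the gap in Step (a), and $0<p<1$ gives $|\lambda|<1$ in Step (b). At $p=1$ we have $\lambda=-1$, and the bound $2|\lambda|^m=2$ says nothing.

## Directing processes that forget their past

Step (b) used only that, far ahead, the conditional law of $T_i$ is close to a fixed law. Let now $A$ be a finite set of positive integers, $b=\max A$, let $\mathbb T$ be any $A$-valued process, and define $X$ by (2). The argument after (2), formula (3), (F1) and Lemma 1 hold without change.

**Hypothesis (H).** There is a shift-invariant probability $\nu$ on $A^{\mathbb N}$ with $\nu(1)<1$ such that for every $L\ge1$ and $t\in A^L$,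
$$\delta_m(t):=\sup_n\Big\|P(T_{n+m}\cdots T_{n+m+L-1}=t\mid\mathcal F_n)-\nu(t)\Big\|_\infty\xrightarrow[m\to\infty]{}0 .$$

Here $\nu(t)$ is the $\nu$-measure of the cylinder of sequences beginning with $t$. Three examples:

- If the $T_i$ are independent with a common law and $P(T_i=1)<1$, then $\delta_m(t)=0$ for all $m\ge1$.
- For the chain of Theorem 1, (4) gives $P(T_{n+m}=1\mid\mathcal F_n)=\frac12(1+\lambda^m\varepsilon_n)$, so $\delta_m(1)=\frac12|\lambda|^m$.
- If $\mathbb T$ alternates deterministically, then, for fixed $n$, $P(T_{n+m}=1\mid\mathcal F_n)$ is alternately $0$ and $1$ in $m$. So $\delta_m(1)+\delta_{m+1}(1)\ge1$ for any $\nu$, and (H) fails.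

Every Markov chain on $A$ with a unique recurrent class, which is aperiodic and different from $\{1\}$, satisfies (H) for any initial law, $\nu$ being the law of the stationary chain. To see this, let $Q$ be the transition matrix and $\pi$ the stationary law. For $r$ in the recurrent class, $Q^m(r,a)\to\pi(a)$ by the convergence theorem for finite chains. For a transient start $s$, let $\tau$ be the entrance time into the class, which is finite a.s., and $S_\tau$ the entrance state. Then for each state $a$ of the class,
$$Q^m(s,a)=\sum_{k\le m}\sum_rP_s(\tau=k,S_\tau=r)\,Q^{m-k}(r,a)\to\pi(a)$$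
by dominated convergence; for transient $a$ we have $Q^m(s,a)\le P_s(\tau>m)\to0=\pi(a)$. As $A$ is finite, the convergence is uniform in $s$. Finally
$$P(T_{n+m}\cdots T_{n+m+L-1}=t\mid\mathcal F_n)=Q^m(T_n,t_1)\,Q(t_1,t_2)\cdots Q(t_{L-1},t_L)$$
tends uniformly to $\pi(t_1)Q(t_1,t_2)\cdots Q(t_{L-1},t_L)=\nu(t)$. Since $\pi$ charges every state of the class and the class is not $\{1\}$, $\nu(1)<1$.

A finite word $u$ of length $L$ has *frequency* $f(u)$ in $X$ if $\frac1n\#\{i\le n:X_i\cdots X_{i+L-1}=u\}\to f(u)$. The empty word has frequency $1$.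

**Theorem 2.** Assume (H), and put $\pi(a)=\nu(a)$, $c=\sum_aa\,\pi(a)$. Almost surely:

1. every letter $a$ has frequency $\pi(a)$ in $X$, and $|w_n|/n\to c$;
2. every finite word $u$ has a frequency $f(u)$ in $X$. The numbers $f(u)$ are deterministic, and they define the unique shift-invariant probability $\mu$ on $A^{\mathbb N}$ such that, for all $L$ and $u\in A^L$,
$$\mu(u)\int X_0'\,d\mu=E_{\nu\otimes\mu}\Big[\#\big\{1\le k\le X_0':\ \text{the first }L\text{ letters of }(T_0')^k(T_1')^{X_1'}(T_2')^{X_2'}\cdots\text{ form }u\big\}\Big],\tag{6}$$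
where $(T_i')\sim\nu$ and $(X_i')\sim\mu$ are independent. For fixed $L$, the right side involves $\mu$ only through words of length $\le\max(1,L-2)$;
3. if moreover $1\in A$ and $\nu(t)>0$ for all finite words $t$, then $f(u)>0$ for every finite word $u$.

The two sides of (6) count occurrences of $u$ per block. The expected number of letters per block is $\int X_0'\,d\mu$, and an occurrence starts at a position with $k$ letters of its block left. The surprising word in the statement is "independent": $X$ is a function of $\mathbb T$. The reason is the gap. The block lengths near block $j$ were written at a time long before $j$, while the letters of those blocks are drawn around time $j$.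

Here is (6) for the chain of Theorem 1, where $c=\frac32$, and $L=2$. With $k=1$ one needs $T_0'T_1'=u$; with $k=2$ one needs $X_0'=2$ and $u=T_0'T_0'$. So
$$\tfrac32f(11)=\tfrac{1-p}2+\tfrac12\cdot\tfrac12,\qquad \tfrac32f(12)=\tfrac p2,$$
that is, $f(11)=\frac{3-2p}6$ and $f(12)=\frac p3$; their sum is $\frac12=f(1)$, as it must be. For $L=3$ and $p=\frac12$, look at $u=111$. The choice $k=1$ contributes $\frac12\big(\frac12\cdot\frac14+\frac12\cdot\frac12\big)=\frac3{16}$, according to whether $X_1'=1$ or $2$. The choice $k=2$ contributes $P(X_0'=2)\,P(T_0'T_1'=11)=\frac18$. So $\frac32f(111)=\frac5{16}$ and $f(111)=\frac5{24}$. Likewise $\frac32f(112)=\frac12\cdot\frac12\cdot\frac14+\frac12\cdot\frac14=\frac3{16}$ gives $f(112)=\frac18$, and $\frac5{24}+\frac18=\frac13=f(11)$.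

### Proof of Theorem 2

**Step 1. Letters in $\mathbb T$, and the gap.** As in Step (a), we need the gap to open. For a letter $a$ and $m\ge1$, Lemma 1 (with $l=0$) applies to $d_i=\mathbf 1[T_i=a]-P(T_i=a\mid\mathcal F_{i-m})$. The conditional probability differs from $\pi(a)$ by at most $\delta_m(a)$, so
$$\limsup_n\Big|\tfrac1n\#\{i\le n:T_i=a\}-\pi(a)\Big|\le\delta_m(a)\quad\text{a.s.}$$
Let $m\to\infty$: $a$ has frequency $\pi(a)$ in $\mathbb T$. As $\pi(1)<1$, infinitely many $T_i$ differ from $1$; blocks are nonempty, so infinitely many $X_i$ differ from $1$. By (3), $|w_k|-k\ge\#\{i\le k:X_i\ge2\}\to\infty$ a.s.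

**Step 2. Part 1: letters in $X$.** We repeat Step (b) with the indicator of a letter in place of $\varepsilon_i$. Let $W_i=X_i\mathbf 1[|w_{i-m}|\ge i]$. As before it is $\mathcal F_{i-m}$-measurable, lies in $[0,b]$, and a.s. equals $X_i$ for large $i$. Lemma 1 with $d_i=W_i(\mathbf 1[T_i=a]-P(T_i=a\mid\mathcal F_{i-m}))$ gives
$$|w_n|_a=\sum_{i\le n}X_i\mathbf 1[T_i=a]=\sum_{m<i\le n}W_i\,P(T_i=a\mid\mathcal F_{i-m})+o(n).$$
Also $\pi(a)|w_n|=\sum_{m<i\le n}W_i\,\pi(a)+O(1)$. Subtracting,
$$\limsup_n\tfrac1n\big||w_n|_a-\pi(a)|w_n|\big|\le b\,\delta_m(a),$$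
and $m\to\infty$ shows $|w_n|_a-\pi(a)|w_n|=o(n)$. Since $|w_n|\ge n$, $|w_n|_a/|w_n|\to\pi(a)$. A general prefix $X_1\cdots X_N$ with $|w_{n-1}|<N\le|w_n|$ is $w_n$ with at most $b$ letters removed, so $a$ has frequency $\pi(a)$ in $X$. Consequently $|w_n|/n=\frac1n\sum_{i\le n}X_i\to\sum_aa\,\pi(a)=c$.

**Step 3. Part 2: counting occurrences of a word by the block where they start.** We show by induction on $L$ that a.s. all $u\in A^L$ have deterministic frequencies. The case $L=1$ is Step 2. Let $L\ge2$, suppose the claim holds for all shorter words, and let $u\in A^L$. The number of occurrences of $u$ starting inside the $j$-th block is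
$$N_j(u)=\sum_{k=1}^b\mathbf 1[X_j\ge k]\;\mathbf 1\big[\text{first }L\text{ letters of }T_j^kT_{j+1}^{X_{j+1}}T_{j+2}^{X_{j+2}}\cdots\text{ form }u\big],\tag{7}$$
where $k$ counts the letters of the block from the starting position on.

Which variables enter the $k$-th summand? If $k\ge L$, only $X_j$ and $T_j$. If $k<L$, we need the first $L-k$ letters of $T_{j+1}^{X_{j+1}}T_{j+2}^{X_{j+2}}\cdots$. After $L-k-1$ nonempty blocks at most one letter is missing, and if it is missing it is $T_{j+L-k}$. So these letters depend only on $T_{j+1},\dots,T_{j+L-k}$ and $X_{j+1},\dots,X_{j+L-k-1}$. Hence the $k$-th summand is a function of $(T_j,\dots,T_{j+L-1})$ and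

- for $k=1$: of $X_{j+1},\dots,X_{j+L-2}$ (of nothing else if $L=2$), since $\mathbf 1[X_j\ge1]=1$; these are $L-2$ consecutive letters of $X$;
- for $k\ge2$: of $X_j$ and $X_{j+1},\dots,X_{j+L-k-1}$ (of $X_j$ only, if $k\ge L-1$); these are $\max(1,L-k)\le\max(1,L-2)$ consecutive letters of $X$.

Without $\mathbf 1[X_j\ge1]=1$, the case $k=1$ would involve $L-1$ letters of $X$. As it is, $N_j(u)$ is a finite linear combination, with coefficients not depending on $j$, of terms
$$\mathbf 1[T_j\cdots T_{j+L-1}=t]\,V_j,\qquad V_j=\mathbf 1[X_{j+e}\cdots X_{j+e+|v|-1}=v],\tag{8}$$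
with $t\in A^L$, $e\in\{0,1\}$ and $|v|\le\max(1,L-2)<L$, where $V_j=1$ if $v$ is empty.

**Step 4. Decoupling letters from lengths.** This step finds the average of a term (8). Fix $m\ge1$ and put $V_j'=V_j\mathbf 1[|w_{j-m}|\ge j+L]$ for $j>m$. The positions read by $V_j$ are at most $j+L-1$ (if $e=0$ they are at most $j+\max(1,L-2)-1$; if $e=1$ then $|v|=L-2$ and they are at most $j+L-2$). So by (F1), $V_j'$ is $\mathcal F_{j-m}$-measurable. Since the gap tends to infinity, a.s. $|w_{j-m}|-(j-m)\ge m+L$ for all large $j$, so $V_j'=V_j$ for all large $j$. Consider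
$$d_j=V_j'\Big(\mathbf 1[T_j\cdots T_{j+L-1}=t]-P(T_j\cdots T_{j+L-1}=t\mid\mathcal F_{j-m})\Big).$$
It is bounded, $\mathcal F_{j+L-1}$-measurable and has zero conditional mean given $\mathcal F_{j-m}$. So Lemma 1 with $l=L-1$ gives $\frac1n\sum_{m<j\le n}d_j\to0$ a.s. By (H) the conditional probability is within $\delta_m(t)$ of $\nu(t)$. Thus
$$\limsup_n\Big|\frac1n\sum_{j\le n}\mathbf 1[T_j\cdots T_{j+L-1}=t]\,V_j-\nu(t)\frac1n\sum_{j\le n}V_j\Big|\le\delta_m(t)\quad\text{a.s.}$$
By the induction hypothesis $\frac1n\sum_{j\le n}V_j\to f(v)$ (the shift $e$ changes the sum by at most $1$). Let $m\to\infty$: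
$$\frac1n\sum_{j\le n}\mathbf 1[T_j\cdots T_{j+L-1}=t]\,V_j\to\nu(t)f(v)\quad\text{a.s.}\tag{9}$$

**Step 5. Existence of $f(u)$.** The right side of (6) decomposes exactly as $N_j(u)$ does, with the same coefficients, with $\mathbf 1[T_j\cdots T_{j+L-1}=t]$ replaced by $\nu(t)$ and $V_j$ by $\mu(v)$, by independence and shift-invariance. In particular, it involves $\mu$ only through words of length $\le\max(1,L-2)$. By (9), $\frac1n\sum_{j\le n}N_j(u)$ converges a.s. to this right side, evaluated with the numbers $f(v)$. Now $\sum_{j\le n}N_j(u)$ is the number of occurrences of $u$ starting at positions $\le|w_n|$. As $|w_n|/n\to c$ and $|w_n|-|w_{n-1}|\le b$, the frequency $f(u)$ exists a.s., and $c\,f(u)$ equals the right side of (6). It is deterministic. This completes the induction; only countably many null sets were discarded.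

**Step 6. The measure $\mu$ and its uniqueness.** Counting occurrences gives $\sum_af(ua)=f(u)=\sum_af(au)$ and $\sum_af(a)=1$, with $f\ge0$. So by Kolmogorov's extension theorem the $f(u)$ define a shift-invariant probability $\mu$, and $\int X_0'\,d\mu=\sum_aa\,\pi(a)=c$ by Step 2. Step 5 is (6) for $L\ge2$. For $L=1$ all $k\le X_0'$ count when $T_0'=a$ and none otherwise, so the right side of (6) is $\pi(a)\int X_0'\,d\mu$, and (6) holds because $f(a)=\pi(a)$.

Conversely let $\mu$ be any shift-invariant probability satisfying (6). For $L=1$ we get $\mu(a)\int X_0'\,d\mu=\pi(a)\int X_0'\,d\mu$ with $\int X_0'\,d\mu\ge1$, so $\mu(a)=\pi(a)$ and $\int X_0'\,d\mu=c$. For $L\ge2$, (6) determines $\mu$ on words of length $L$ from its values on words of length $\le\max(1,L-2)<L$. So $\mu$ is unique.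

**Step 7. Part 3: positivity.** Let $1\in A$ and $\nu(t)>0$ for all $t$. For $L=1$, $f(a)=\pi(a)>0$. For $L\ge2$, keep in (6) only $k=1$ and the event $X_1'=\dots=X_{L-2}'=1$. On it, the first $L$ letters are $T_0'T_1'\cdots T_{L-1}'$. So
$$c\,f(u)\ge\nu(u)\,f(1^{L-2}),$$
where $1^{L-2}$ is the word of $L-2$ ones, with frequency $1$ if $L=2$. Since $L-2<L$, positivity follows by induction. $\blacksquare$

### Two-letter chains

**Corollary.** Let $\mathbb T$ be a Markov chain on $\{1,2\}$ with $P(1\to2)=p$, $P(2\to1)=q$, $p,q\in[0,1]$, any initial law. If $(p,q)\notin\{(0,0),(1,1)\}$, then a.s. the frequency of $1$ in $X$ is $q/(p+q)$. If $(p,q)=(0,0)$, $X$ is constant, equal to $T_1$ everywhere. The only remaining case, $(p,q)=(1,1)$, is the deterministic alternating sequence, i.e. Oldenburger–Kolakoski type; it violates (H), and nothing is claimed for it.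

*Proof.* Let $p>0$ and $(p,q)\ne(1,1)$. If $q>0$, the chain is irreducible, and aperiodic because at least one state can hold. If $q=0$, the only recurrent class is $\{2\}$, which is aperiodic. In both cases the class is not $\{1\}$ and $\pi(1)=q/(p+q)$, so (H) holds and Theorem 2 applies.

If $p=0<q$, the recurrent class is $\{1\}$ and Theorem 2 is not available. But $\mathbb T$ is eventually $1$ a.s. With $j(i)=\min\{j:|w_j|\ge i\}$, the block containing position $i$, we have $X_i=T_{j(i)}$ and $j(i)\to\infty$. So $X$ is eventually $1$, and the frequency is $1=q/(p+q)$. If $(p,q)=(0,0)$, every $T_n$ equals $T_1$, and so does every letter of $X$. That $(1,1)$ violates (H) was checked in the third example after (H). $\square$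

## Exact fluctuations for the symmetric chain

Return to the chain of Theorem 1, with $\lambda=1-2p$ and the conventions $\lambda^0=|\lambda|^0=1$. Here (H) holds, with $\pi(1)=\frac12$ and $c=\frac32$. Put $x_i=+1$ if $X_i=1$ and $x_i=-1$ if $X_i=2$. Products $X_iX_{i+d}$ and $x_ix_{i+d}$ are functions of a word of length $d+1$ of $X$, so by Theorem 2 the limits
$$\rho(d)=\lim_n\frac1n\sum_{i\le n}X_iX_{i+d},\qquad\kappa(d)=\lim_n\frac1n\sum_{i\le n}x_ix_{i+d}$$
exist a.s. and are deterministic. Since $X_i=(3-x_i)/2$ and $x$ has mean $0$, expanding the product gives $\rho(d)=\frac94+\frac14\kappa(d)$. As $\sum_{d\in\mathbb Z}\lambda^{|d|}=\frac{1+\lambda}{1-\lambda}=\frac{1-p}p$, we may define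
$$\sigma^2=\sum_{d\in\mathbb Z}\lambda^{|d|}\rho(|d|)=\frac94\cdot\frac{1-p}p+\frac14\sum_{d\in\mathbb Z}\lambda^{|d|}\kappa(|d|).\tag{10}$$

**Theorem 3.** $\sigma^2\ge\frac94\frac{1-p}p>0$, and:

1. (LIL) a.s. $\displaystyle\limsup_{N\to\infty}\frac{|X_1\cdots X_N|_1-N/2}{\sqrt{2N\log\log N}}=\frac\sigma{\sqrt6}$, and the $\liminf$ equals $-\dfrac\sigma{\sqrt6}$;
2. (CLT) $\displaystyle\frac{|X_1\cdots X_N|_1-N/2}{\sqrt N}\Rightarrow\mathcal N\big(0,\sigma^2/6\big)$.

All $\kappa(d)$ can be computed from (6). Clearly $\kappa(0)=1$. For $\kappa(1)$, two adjacent positions either lie in one block or straddle a block boundary. The first happens once per block of length $2$, so with frequency $\frac{1/2}{3/2}=\frac13$, and then the product is $1$. Otherwise the product is $\varepsilon_j\varepsilon_{j+1}$, whose average over $j$ is $\lambda$ by (9) with $v$ empty. So $\kappa(1)=\frac{1+2\lambda}3$. The word frequencies found above agree: in that computation the letters $1$ and $2$ play symmetric roles, so $\kappa(1)=2f(11)-2f(12)=\frac{3-2p}3-\frac{2p}3=1-\frac{4p}3$.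 For $p=\frac12$ we have $\lambda=0$, so $\sigma^2=\rho(0)=\frac52$, and the LIL constant is $\sqrt{5/2}/\sqrt6=\sqrt{5/12}$.

In the proof of Theorem 1, the estimate at lag $m$ left an error of size $|\lambda|^mn$. For fluctuations of order $\sqrt n$ we want an error that stays bounded. For this we expand $\varepsilon_i$ in its innovations and compare $D_n$ with a true martingale. The gap is used again: it grows linearly, since $|w_j|/j\to\frac32$.

### Proof of Theorem 3

**Step 1. Replacing $D_n$ by a martingale.** Let $\xi_1=\varepsilon_1$ and $\xi_j=\varepsilon_j-\lambda\varepsilon_{j-1}$ for $j\ge2$. For $j\ge2$, (4) gives $E[\xi_j\mid\mathcal F_{j-1}]=0$ and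
$$E[\xi_j^2\mid\mathcal F_{j-1}]=1-2\lambda^2+\lambda^2=1-\lambda^2,\qquad|\xi_j|\le2.$$
Solving the recursion $\varepsilon_j=\lambda\varepsilon_{j-1}+\xi_j$, we get $\varepsilon_i=\sum_{j\le i}\lambda^{i-j}\xi_j$. Exchange the sums in (5):
$$D_n=\sum_{j=1}^n\xi_j\sum_{i=j}^n\lambda^{i-j}X_i.$$
The inner sum is not known at time $j-1$, so we cut it where knowledge ends. For $j\ge2$ let
$$Y_j=\sum_{i\ge j}\lambda^{i-j}X_i\,\mathbf 1[i\le|w_{j-1}|],\qquad M_n=\sum_{2\le j\le n}\xi_jY_j .$$
By (F1), $Y_j$ is $\mathcal F_{j-1}$-measurable, and $|Y_j|\le2/(1-|\lambda|)$. So $M$ is a martingale with increments bounded by $4/(1-|\lambda|)$.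

The sums $\sum_{i=j}^n\lambda^{i-j}X_i$ and $Y_j$ have the same terms up to $\min(n,|w_{j-1}|)$, and only one of them continues. Bounding its tail by a geometric series (recall $|w_{j-1}|\ge j-1$),
$$\Big|\sum_{i=j}^n\lambda^{i-j}X_i-Y_j\Big|\le\frac2{1-|\lambda|}\Big(|\lambda|^{n-j+1}+|\lambda|^{|w_{j-1}|-j+1}\Big).$$
Sum over $2\le j\le n$. The first terms add up to at most $1/(1-|\lambda|)$. For the second, $|w_{j-1}|/j\to\frac32$ a.s. gives $|w_{j-1}|-j+1\ge j/4$ for all large $j$, so the series converges a.s. The term $j=1$ of $D_n$ is at most $2/(1-|\lambda|)$. As $|\xi_j|\le2$,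
$$\sup_n|D_n-M_n|<\infty\quad\text{a.s.}\tag{11}$$

**Step 2. The conditional variance grows like $\sigma^2n$.** The limit theorems below need $\langle M\rangle_n=\sum_{2\le j\le n}E[(\xi_jY_j)^2\mid\mathcal F_{j-1}]=(1-\lambda^2)\sum_{2\le j\le n}Y_j^2$. To use word frequencies we truncate. For fixed $R$ let $Y_j^{(R)}=\sum_{r<R}\lambda^rX_{j+r}$. A.s. $|w_{j-1}|\ge j+R$ for all large $j$. Then $Y_j$ contains all the terms of $Y_j^{(R)}$, and $|Y_j-Y_j^{(R)}|\le2|\lambda|^R/(1-|\lambda|)$. Both quantities are bounded by $2/(1-|\lambda|)$, hence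
$$\big|Y_j^2-(Y_j^{(R)})^2\big|\le\frac{8|\lambda|^R}{(1-|\lambda|)^2}\quad\text{for all large }j.$$
By the definition of $\rho$, a.s.
$$\frac1n\sum_{j\le n}(Y_j^{(R)})^2\to\sum_{r,s<R}\lambda^{r+s}\rho(|r-s|).$$
Let $R\to\infty$; the double series converges absolutely. Grouping by $d=r-s$, with $r+s=|d|+2\min(r,s)$,
$$\frac1n\sum_{2\le j\le n}Y_j^2\to\sum_{r,s\ge0}\lambda^{r+s}\rho(|r-s|)=\frac1{1-\lambda^2}\sum_{d\in\mathbb Z}\lambda^{|d|}\rho(|d|)=\frac{\sigma^2}{1-\lambda^2}\quad\text{a.s.}$$
So $\langle M\rangle_n/n\to\sigma^2$ a.s.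

**Step 3. The lower bound on $\sigma^2$.** The same computation with $x$ in place of $X$ gives
$$\sum_{d\in\mathbb Z}\lambda^{|d|}\kappa(|d|)=(1-\lambda^2)\lim_R\lim_n\frac1n\sum_{j\le n}\Big(\sum_{r<R}\lambda^rx_{j+r}\Big)^2\ge0 .$$
By (10), $\sigma^2\ge\frac94\frac{1-p}p>0$.

**Step 4. The law of the iterated logarithm.** We use the martingale LIL of W. F. Stout, *A martingale analogue of Kolmogorov's law of the iterated logarithm*, Z. Wahrsch. verw. Geb. 15 (1970), in this case: if $M$ has bounded increments and $\langle M\rangle_n\to\infty$ a.s., then $\limsup_nM_n/\sqrt{2\langle M\rangle_n\log\log\langle M\rangle_n}=1$ a.s. Apply it to $M$ and to $-M$. Since $\langle M\rangle_n\sim\sigma^2n$ with $\sigma^2>0$, the normalizer is equivalent to $\sigma\sqrt{2n\log\log n}$. With (11), for both signs,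
$$\limsup_n\frac{\pm D_n}{\sqrt{2n\log\log n}}=\sigma\quad\text{a.s.}$$
Now pass to positions. Let $n(N)=\min\{n:|w_n|\ge N\}$. As in Step (c), $|\Delta_N-D_{n(N)}|\le1$. From $|w_{n(N)-1}|<N\le|w_{n(N)}|$ and $|w_n|/n\to\frac32$ we get $n(N)/N\to\frac23$ a.s. Hence $n(N)\log\log n(N)\big/(N\log\log N)\to\frac23$. Finally $n(N)$ is nondecreasing and takes every value $n\ge1$ (at $N=|w_n|$), so no part of the $\limsup$ over $n$ is lost. Therefore
$$\limsup_N\frac{\pm\Delta_N}{\sqrt{2N\log\log N}}=\sigma\sqrt{2/3}\quad\text{a.s.}$$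
Since $|X_1\cdots X_N|_1-N/2=\Delta_N/2$ and $\frac12\sqrt{2/3}=1/\sqrt6$, part 1 follows; the sign $-$ gives the $\liminf$.

**Step 5. The central limit theorem.** We use the martingale CLT (Hall–Heyde, *Martingale Limit Theory and Its Application*, Cor. 3.1): bounded increments and $\langle M\rangle_n/n\to\sigma^2$ a.s. give $M_n/\sqrt n\Rightarrow\mathcal N(0,\sigma^2)$. The Lindeberg condition is trivial here, because bounded increments are eventually smaller than $\eta\sqrt n$ for every $\eta>0$.

It remains to replace the random index $n(N)$ by $n_0=\lfloor2N/3\rfloor$. Increments are orthogonal and bounded, so $E[(M_k-M_{k'})^2]\le C|k-k'|$ with $C=16/(1-|\lambda|)^2$. Let $\eta>0$, $0<\theta<\frac12$, $N$ large, and put $\alpha=n_0-\lfloor\theta N\rfloor$, $\beta=n_0+\lfloor\theta N\rfloor$. If $|n(N)-n_0|\le\theta N$, then $n(N)$ lies in $[\alpha,\beta]$, and $|M_{n(N)}-M_{n_0}|\le2\max_{\alpha\le k\le\beta}|M_k-M_\alpha|$. Kolmogorov's maximal inequality for martingales gives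
$$P\Big(\max_{\alpha\le k\le\beta}|M_k-M_\alpha|>\tfrac12\eta\sqrt N\Big)\le\frac{4\,E[(M_\beta-M_\alpha)^2]}{\eta^2N}\le\frac{8C\theta}{\eta^2}.$$
Hence
$$P\big(|M_{n(N)}-M_{n_0}|>\eta\sqrt N\big)\le P\big(|n(N)-n_0|>\theta N\big)+\frac{8C\theta}{\eta^2}.$$
As $N\to\infty$ the first term on the right tends to $0$, because $n(N)/N\to\frac23$. Then let $\theta\to0$. So $(M_{n(N)}-M_{n_0})/\sqrt N\to0$ in probability. As $n_0/N\to\frac23$, $M_{n_0}/\sqrt N\Rightarrow\mathcal N(0,\frac23\sigma^2)$, and so $M_{n(N)}/\sqrt N$ has the same limit. By (11) and $|\Delta_N-D_{n(N)}|\le1$, the difference $\Delta_N-M_{n(N)}$ is a.s. bounded in $N$. Thus $\Delta_N/\sqrt N\Rightarrow\mathcal N(0,\frac23\sigma^2)$. Dividing by $2$ gives the limit $\mathcal N(0,\sigma^2/6)$ for $(|X_1\cdots X_N|_1-N/2)/\sqrt N$. $\blacksquare$
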